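\title{Steinhaus surfaces without rotational symmetry}

\begin{abstract}
A convex surface in $\mathbb{R}^3$ is a Steinhaus surface if every point $p$ has a unique intrinsically farthest point $F_p$ and $F_{F_p}=p$. We show that there are smooth Steinhaus surfaces of positive curvature that are not surfaces of revolution, and that their isometry group can be any finite subgroup of $O(3)$ that preserves a line, including the trivial group. The surfaces are obtained from the round sphere by stretching the parallels while keeping the meridians. We also prove an integral inequality which shows that the parallels cannot be shrunk instead, and we determine which circular cylinders are Steinhaus surfaces with constant antipodal distance.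
\end{abstract}

\section{Introduction}

A \emph{convex surface} is the boundary $S$ of a compact convex body in $\mathbb{R}^3$ with nonempty interior. Its \emph{intrinsic distance} $d(p,q)$ is the length of the shortest curve on $S$ from $p$ to $q$; such a curve exists, and we call it a \emph{shortest path}. The function $d(p,\cdot)$ is continuous on the compact set $S$, so it attains its maximum. A point where it does is an \emph{antipode} of $p$, and $F_p$ denotes the set of antipodes of $p$. The surface $S$ is a \emph{Steinhaus surface} if the antipodal map $F$ is a single-valued involution: each $F_p$ is a single point, again written $F_p$, and $F_{F_p}=p$ for all $p\in S$. If moreover $d(p,F_p)$ does not depend on $p$, we say that $S$ has \emph{constant antipodal distance}.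

The model is the unit sphere, where $F_p=-p$ and $d(p,F_p)=\pi$. Both halves of the definition can fail: on a long cylinder a point of the middle circle has at least two antipodes and is itself the antipode of no point (Remark~\ref{rem:long}). The definition asks for an exact coincidence at every point, namely that $p$ be the farthest point from its own farthest point, and it is natural to suspect that only symmetry can produce it. The known examples agree with this suspicion. They include certain centrally symmetric surfaces of revolution, such as ellipsoids with two equal axes and a shorter third axis; cylinders of small height; and boundaries of intersections of two solid balls, when the part of the smaller sphere inside the bigger ball does not exceed a hemisphere. All of these are surfaces of revolution, and it is known that no convex polyhedron is a Steinhaus surface. This leads to the following question, which we take from~\cite{Rouyer}: \emph{is there a Steinhaus surface that is not invariant under all rotations about any fixed line?} The answer is yes.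

\begin{theorem}\label{thm:main}
There is a $C^\infty$ convex surface of positive Gauss curvature that is a Steinhaus surface and is not invariant under all rotations about any line.
\end{theorem}

In fact no symmetry is needed at all. Let $\Sigma\subset\mathbb{R}^3$ be the unit sphere and let $x_1,x_2,x_3$ be the coordinates of $\mathbb{R}^3$. An \emph{isometry} of a convex surface $S$ is a bijection of $S$ that preserves $d$, and a \emph{Euclidean symmetry} of $S$ is an isometry of $\mathbb{R}^3$ that maps $S$ onto itself.

\begin{theorem}\label{thm:group}
Let $G\subset O(3)$ be a finite group each of whose elements maps the $x_3$-axis to itself. There are a $C^\infty$ Steinhaus surface $S$ of positive Gauss curvature and a diffeomorphism $\iota\colon\Sigma\to S$ such that the group of isometries of $S$ is exactly $\iota G\iota^{-1}$. This group is also the group of restrictions to $S$ of the Euclidean symmetries of $S$. In particular: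
\begin{enumerate}
\item[(i)] there are Steinhaus surfaces with no nontrivial isometry; they have no central symmetry, and their antipodal map is not an isometry;
\item[(ii)] there are Steinhaus surfaces whose only nontrivial isometry is the antipodal map.
\end{enumerate}
\end{theorem}

What the proof keeps of a surface of revolution is not the rotations but the two poles. Suppose that two points $n,s$ satisfy $d(n,x)+d(x,s)=R$ for all $x$, as the ends of a pencil of meridians of equal length do. Then no two points are farther apart than $R$, and since shortest paths do not branch, each point has at most one point at distance exactly $R$. So the surface is Steinhaus as soon as every point has some point at distance $R$ (Section~\ref{sec:bipolar}). The last condition is a lower bound on distances, and it follows from a comparison with a round sphere if the parallels are at least as long, pointwise, as those of the sphere. Section~\ref{sec:cylinder} carries this out by hand for circular cylinders, where the comparison turns out to be sharp. Nothing in the comparison requires the stretching to be the same along different meridians, and Section~\ref{sec:metrics} builds a large family of smooth Steinhaus surfaces in this way.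 Sections~\ref{sec:revolution} and~\ref{sec:group} prove Theorems~\ref{thm:main} and~\ref{thm:group} by reading the symmetries off the curvature. Section~\ref{sec:necessary} shows that an averaged form of the comparison is necessary (Theorem~\ref{thm:necessary}). We do not classify Steinhaus surfaces.

Throughout, \emph{smooth} means $C^\infty$ and $K$ is the Gauss curvature.

\section{Bipolar surfaces}\label{sec:bipolar}

A convex surface $S$ is \emph{bipolar} with \emph{poles} $n,s\in S$ and \emph{constant} $R>0$ if
\begin{equation}\label{eq:bipolar}
d(n,x)+d(x,s)=R\qquad\text{for all }x\in S.
\end{equation}
Taking $x=n$ gives $d(n,s)=R$, so \eqref{eq:bipolar} says that every point lies on a shortest path from $n$ to $s$. On the unit sphere any two opposite points are poles, with $R=\pi$.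

We use one classical property of convex surfaces, due to Alexandrov~\cite{Alexandrov}.

\medskip\noindent\textbf{Non-branching.} \emph{If two shortest paths on a convex surface start at the same point and have a common initial arc of positive length, then one is contained in the other.}
\medskip

On a smooth surface shortest paths are geodesics, and non-branching is the uniqueness of a geodesic with given initial point and direction.

\begin{theorem}\label{thm:criterion}
Let $S$ be bipolar with constant $R$. Then $d(p,q)\le R$ for all $p,q\in S$, and for each $p$ there is at most one $q$ with $d(p,q)=R$. Consequently, $S$ is a Steinhaus surface with constant antipodal distance if and only if every $p\in S$ has some $q\in S$ with $d(p,q)=R$.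
\end{theorem}

\begin{proof}
One can go from $p$ to $q$ through either pole, so $d(p,q)$ is at most each of the numbers $d(p,n)+d(n,q)$ and $d(p,s)+d(s,q)$. By \eqref{eq:bipolar}, applied to $p$ and to $q$, these two numbers add up to $2R$. Hence $d(p,q)\le R$, and
\begin{equation}\label{eq:through}
d(p,q)=R\quad\Longrightarrow\quad d(p,n)+d(n,q)=R=d(p,s)+d(s,q).
\end{equation}
Thus if $d(p,q)=R$, then any shortest path from $p$ to a pole followed by any shortest path from that pole to $q$ has length $R$ and is a shortest path from $p$ to $q$.

\emph{Uniqueness.} If $d(n,q)=R$, then $d(q,s)=0$ by \eqref{eq:bipolar}, so $q=s$. Now let $p\ne n$ and $d(p,q)=d(p,q')=R$. Fix a shortest path $\gamma$ from $p$ to $n$; it has positive length. Continue $\gamma$ by a shortest path from $n$ to $q$, and also by one from $n$ to $q'$. This gives two shortest paths from $p$, both of length $R$, with the common initial arc $\gamma$. By non-branching one contains the other, and since their lengths are equal they coincide. Hence $q=q'$.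

\emph{The equivalence.} Suppose that every $p$ has a point $q$ with $d(p,q)=R$. Since $d\le R$, this $q$ is an antipode of $p$, every antipode of $p$ is at distance $R$, and by uniqueness $F_p=q$. As $d(q,p)=R$, the same argument gives $F_q=p$. So $S$ is Steinhaus with $d(p,F_p)=R$ for all $p$. Conversely, let $S$ be Steinhaus with constant antipodal distance. Since $d(n,x)\le R$ with equality at $x=s$, the constant is $d(n,F_n)=R$, and $q=F_p$ has $d(p,q)=R$.
\end{proof}

The proof also identifies the constant: on a bipolar Steinhaus surface with constant antipodal distance, that distance is $R$.

\begin{remark}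
Convexity is used only through the existence of shortest paths and non-branching, and non-branching cannot be omitted. Join two vertices $n,s$ by three edges of length $R$. This metric graph satisfies \eqref{eq:bipolar}. If $p$ and $q$ lie on different edges, at distances $r$ and $r'$ from $n$, then $d(p,q)=\min(r+r',2R-r-r')$, which equals $R$ when $r'=R-r$. So every point other than $n,s$ has two points at distance $R$, one on each of the other edges.
\end{remark}

\section{The method by hand: circular cylinders}\label{sec:cylinder}

Theorem~\ref{thm:criterion} reduces the Steinhaus property to finding, for each $p$, one point that no curve from $p$ reaches in length less than $R$. By \eqref{eq:through} such a point is as far from $s$ as $p$ is from $n$, and the natural candidate lies on the opposite meridian. Curves through a pole are long enough. The danger comes from curves that go around the surface, and these are long if the parallels are long. The cylinder shows all of this in the simplest form.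

\begin{proposition}\label{prop:cylinder}
The boundary $S$ of a solid circular cylinder of radius $a$ and height $h$ is a Steinhaus surface with constant antipodal distance if and only if $h\le(\pi-2)a$.
\end{proposition}

\begin{proof}
Let the solid cylinder be $\{x_1^2+x_2^2\le a^2,\ 0\le x_3\le h\}$, let $n=(0,0,0)$ and $s=(0,0,h)$ be the centers of the bases, and put $R=2a+h$. The condition $h\le(\pi-2)a$ reads $\pi a\ge R$.

\emph{Coordinates.} Each half-plane bounded by the axis cuts $S$ in a \emph{meridian}, a broken line from $n$ to $s$ with sides $a,h,a$. If $r\in[0,R]$ is the length along the meridian from $n$ and $\theta$ is the angle of the half-plane, the corresponding point of $S$ is $(f(r)\cos\theta,f(r)\sin\theta,k(r))$, where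
\[
f(r)=\min(r,a,R-r),\qquad k(r)=\min(\max(r-a,0),h).
\]
On each of the intervals $(0,a)$, $(a,a+h)$, $(a+h,R)$ one of $f,k$ has slope $\pm1$ and the other is constant.

Let $\gamma$ be a rectifiable curve on $S$, parametrized by arclength. With $\rho=(x_1^2+x_2^2)^{1/2}$ we have $r=x_3+a+(a-\rho)(2x_3/h-1)$ on each base and on the side, so $r$ is a Lipschitz function of the parameter $t$; away from the poles $\theta$ is locally Lipschitz. We claim that, for almost every $t$,
\begin{equation}\label{eq:speed}
|\gamma'|^2=r'^2+f(r)^2\theta'^2\ \text{ if }\gamma(t)\ne n,s,\qquad r'=0\ \text{ if }\gamma(t)\in\{n,s\}.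
\end{equation}
Off the poles, $|\gamma'|^2=((f\circ r)')^2+((k\circ r)')^2+f(r)^2\theta'^2$ wherever the derivatives exist. If $r(t)\notin\{0,a,a+h,R\}$, the chain rule shows that the first two terms add up to $r'^2$. For $c\in\{0,a,a+h,R\}$, the set $\{t: r(t)=c\}$ has countably many isolated points, and at its other points the derivatives of $r$, $f\circ r$ and $k\circ r$ vanish if they exist, because these functions are constant on the set. This proves \eqref{eq:speed}.

\emph{Poles.} By \eqref{eq:speed} every curve has length at least $\int|r'|\,dt$, and meridians attain this bound. So $d(n,x)=r(x)$ and $d(x,s)=R-r(x)$, and $S$ is bipolar with constant $R$.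

\emph{The case $\pi a\ge R$.} The round sphere of radius $R/\pi$ has opposite points at distance $R$, and in polar coordinates its metric is $dr^2+f_0^2\,d\theta^2$ with
\[
f_0(r)=\frac R\pi\sin\frac{\pi r}R .
\]
We have $f_0\le r$ because $\sin t\le t$, we have $f_0\le R-r$ because $f_0(r)=f_0(R-r)$, and $f_0\le R/\pi\le a$. Hence $f\ge f_0$. Let $p=(r_0,\theta_0)$ with $0<r_0<R$, and put $q=(R-r_0,\theta_0+\pi)$. A curve from $p$ to $q$ through $n$ has length at least $r_0+(R-r_0)=R$, and one through $s$ has length at least $(R-r_0)+r_0=R$. A rectifiable curve that avoids both poles has Lipschitz coordinates $r,\theta$, and by \eqref{eq:speed} its length is at least $\int(r'^2+f_0^2\theta'^2)^{1/2}\,dt$. This is the length of the curve with the same coordinates on the round sphere, which joins two opposite points; so it is at least $R$. Therefore $d(p,q)\ge R$, and $d(p,q)=R$ by Theorem~\ref{thm:criterion}. The poles are at distance $R$ from each other. Theorem~\ref{thm:criterion} now shows that $S$ is Steinhaus with constant antipodal distance.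

\emph{The case $\pi a<R$.} Let $p$ lie on the middle circle $r=R/2$, which has length $2\pi a$. If $d(p,q)=R$, then $r(q)=R/2$ by \eqref{eq:through}, so $q$ lies on the same circle and $d(p,q)\le\pi a<R$, a contradiction. By Theorem~\ref{thm:criterion}, $S$ is not a Steinhaus surface with constant antipodal distance.
\end{proof}

For cylinders the comparison loses nothing: at $r=R/2$ we have $f=a$ and $f_0=R/\pi$, so $f\ge f_0$ holds exactly when $\pi a\ge R$.

\begin{remark}\label{rem:long}
If $h>(2\pi-2)a$, that is $\pi a<R/2$, the cylinder is not a Steinhaus surface at all. Let $p$ lie on the middle circle. Points of that circle are within $\pi a<R/2=d(p,n)$ of $p$, so $F_p$ misses it; the reflection $x_3\mapsto h-x_3$ fixes $p$ and hence preserves $F_p$; so $F_p$ has at least two points. Also $p$ is the antipode of no point $q$: if $r(q)\ge R/2$, then going along a meridian to the middle circle and then around it gives $d(q,p)\le r(q)-R/2+\pi a<r(q)=d(q,n)$, and if $r(q)\le R/2$ the reflection exchanges the roles of $n$ and $s$.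
\end{remark}

\section{Stretching the parallels of the sphere}\label{sec:metrics}

In the first case of the proof above, the rotational symmetry of the cylinder played no role. We used that meridians have the same length as on a round sphere and that all other directions are at least as long. So we now start from the round metric $g_0$ of the unit sphere $\Sigma$ and add a nonnegative term that vanishes along meridians and depends freely on the longitude.

Let $n=(0,0,1)$ and $s=(0,0,-1)$, let $r\in[0,\pi]$ be the spherical distance from $n$ and $\theta$ the longitude, so that $x=(\sin r\cos\theta,\sin r\sin\theta,\cos r)$ and $g_0=dr^2+\sin^2r\,d\theta^2$ off the poles. The $1$-form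
\[
\omega=(x_1\,dx_2-x_2\,dx_1)|_\Sigma
\]
is smooth on all of $\Sigma$ and equals $\sin^2r\,d\theta$ off the poles. For a smooth function $u\ge0$ on $\Sigma$ that vanishes near $n$ and $s$, put
\begin{equation}\label{eq:metric}
g_u=g_0+u\,\omega^2=dr^2+f^2\,d\theta^2,\qquad f=\sin r\,\sqrt{1+u\sin^2r}.
\end{equation}
This is a smooth Riemannian metric on $\Sigma$ with $g_u\ge g_0$; we have $f\ge\sin r$, with equality exactly where $u=0$. For any metric of the form $dr^2+f(r,\theta)^2d\theta^2$ with $f>0$, the curves $\theta=\text{const}$ are unit-speed geodesics, and
\begin{equation}\label{eq:K}
K=-\frac{f_{rr}}f .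
\end{equation}

An abstract metric must still be realized by a convex surface. This is Weyl's problem, solved by Nirenberg~\cite{Nirenberg} and also by Pogorelov: \emph{a smooth Riemannian metric $g$ of positive curvature on $\Sigma$ is induced by a smooth embedding $\iota\colon\Sigma\to\mathbb{R}^3$ whose image is a convex surface.} Such an $\iota$ preserves lengths of curves, so it carries the Riemannian distance $d_g$ to the intrinsic distance of $\iota(\Sigma)$.

\begin{proposition}\label{prop:steinhaus}
If $g_u$ has curvature $K>0$, then there is a smooth isometric embedding $\iota$ of $(\Sigma,g_u)$ onto a convex surface $S\subset\mathbb{R}^3$. This $S$ is a Steinhaus surface, and $F_{\iota(x)}=\iota(-x)$ for all $x\in\Sigma$.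
\end{proposition}

\begin{proof}
The embedding is given by the solution of Weyl's problem; we identify $S$ with $(\Sigma,d)$, where $d=d_{g_u}$. Let $d_0$ be the round distance. Since $g_u\ge g_0$, every curve is at least as long for $g_u$ as for $g_0$, so $d\ge d_0$. The form $\omega$ vanishes on the velocity of a meridian, so arcs of meridians have the same length for both metrics. Hence $r(x)=d_0(n,x)\le d(n,x)\le r(x)$ and $\pi-r(x)=d_0(x,s)\le d(x,s)\le\pi-r(x)$, and $S$ is bipolar with poles $n,s$ and constant $\pi$. Finally $d(x,-x)\ge d_0(x,-x)=\pi$, while $d\le\pi$ by Theorem~\ref{thm:criterion}. So $d(x,-x)=\pi$ for all $x$, and Theorem~\ref{thm:criterion} shows that $S$ is Steinhaus and that $-x$ is the antipode of $x$.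
\end{proof}

The sign $u\ge0$ gives the lower bound $d\ge d_0$; the factor $\omega^2$ gives the poles; positivity of $K$ is used only to realize the metric in $\mathbb{R}^3$. No relation between $u(x)$ and $u(-x)$ is required, and this is why the antipodal map need not be an isometry. Positivity of $K$ costs nothing, because it can be arranged by scaling $u$.

\begin{lemma}\label{lem:small}
Let $u\ge0$ be smooth and vanish near $n$ and $s$. Then $g_{\varepsilon u}$ has positive curvature for all sufficiently small $\varepsilon>0$.
\end{lemma}

\begin{proof}
Off the support of $u$ the metric is round and $K=1$. On the support write $f=\varphi\sin r$ with $\varphi=(1+\varepsilon u\sin^2r)^{1/2}\ge1$. Then $f_{rr}=-\varphi\sin r+2\varphi_r\cos r+\varphi_{rr}\sin r$, so \eqref{eq:K} gives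
\[
K=1-\frac{2\varphi_r\cot r+\varphi_{rr}}{\varphi}.
\]
The support of $u$ is compact and misses the poles, so on it $\cot r$ is bounded and $\varphi_r,\varphi_{rr}=O(\varepsilon)$ uniformly. Hence $K\to1$ uniformly as $\varepsilon\to0$.
\end{proof}

Thus every function $u$ in an infinite-dimensional family yields Steinhaus surfaces after scaling, and since $g_{\varepsilon u}-g_0=\varepsilon u\,\omega^2$, their metrics can be taken arbitrarily $C^\infty$-close to $g_0$.

\section{Surfaces that are not surfaces of revolution}\label{sec:revolution}

If $u$ depends on $\theta$, the metric $g_u$ is not invariant under the rotations of $\Sigma$ about the $x_3$-axis. This is not yet enough: the embedding $\iota$ is not explicit, and $S$ might be a surface of revolution about an axis unrelated to the poles. We need an invariant of $S$ that detects where $u$ lives, and the curvature is one. By \eqref{eq:K}, along each meridian $f$ solves $f_{rr}=-Kf$, so $f$ cannot leave the solution $\sin r$ while $K=1$.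

A \emph{cap} is a closed ball of $g_0$ in $\Sigma$ of radius less than $\pi/2$. Its complement is an open ball, hence connected.

\begin{lemma}\label{lem:caps}
Let $D_1,\dots,D_m\subset\Sigma\setminus\{n,s\}$ be pairwise disjoint caps, and let $u\ge0$ be smooth, zero outside $\bigcup_jD_j$, and not identically zero on any $D_i$. Then the curvature $K$ of $g_u$ equals $1$ outside $\bigcup_jD_j$, and each $D_i$ contains a point where $K\ne1$.
\end{lemma}

\begin{proof}
On the open set $\Sigma\setminus\bigcup_jD_j$ we have $g_u=g_0$, so $K=1$. Suppose that $K=1$ on all of $D_i$, and take $p=(r_1,\theta_1)\in D_i$ with $u(p)>0$. Move from $p$ toward $n$ along the meridian, and let $r_0$ be the infimum of the $\rho\le r_1$ such that $(r,\theta_1)\in D_i$ for all $r\in[\rho,r_1]$. Since $D_i$ is closed and misses $n$, we have $r_0>0$, and $w=(r_0,\theta_1)$ is a point of $D_i$ that is a limit of points outside $D_i$. The other caps are at positive distance from $D_i$, so $w$ is a limit of points outside all caps, and $u(w)=0$. As $u\ge0$, the point $w$ is a minimum of $u$, and $u_r(w)=0$. By \eqref{eq:metric}, $f=\sin r_0$ and $f_r=\cos r_0$ at $w$. On $[r_0,r_1]$ the function $f(\cdot,\theta_1)$ solves $f_{rr}=-f$, so it equals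 $\sin r$. At $r=r_1$ this contradicts $u(p)>0$.
\end{proof}

On a surface of revolution the curvature is constant along circles that separate the two points where the axis meets the surface. A circle on which $K\ne1$ is trapped in a cap, and then the cap must contain one of these two points. Three caps are one too many.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take three caps $D_1,D_2,D_3$ and a function $u$ as in Lemma~\ref{lem:caps}, scaled by Lemma~\ref{lem:small} so that $K>0$. Let $\iota\colon(\Sigma,g_u)\to S$ be as in Proposition~\ref{prop:steinhaus}; then $S$ is a smooth Steinhaus surface of positive curvature. Suppose that $S$ is invariant under all rotations about a line $\ell$.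

\emph{Orbits.} Let $o$ be the centroid of the convex body $B$ bounded by $S$. It is an interior point: otherwise some nonzero linear function $\lambda$ satisfies $\lambda(x)\le\lambda(o)$ on $B$, and then $\int_B(\lambda(o)-\lambda(x))\,dx>0$, whereas this integral is zero. The rotations preserve $B$, so they fix $o$, and $o\in\ell$. Every ray from $o$ meets $S$ exactly once, so radial projection from $o$ is a continuous bijection, hence a homeomorphism, from $S$ to the unit sphere centered at $o$, and it commutes with the rotations about $\ell$. On that sphere the orbits are the two points on $\ell$ and the parallels between them. Therefore $\ell\cap S=\{q_1,q_2\}$, and every orbit on $S$ other than $\{q_1\},\{q_2\}$ is a circle whose complement in $S$ has two components, one containing $q_1$ and the other containing $q_2$.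

\emph{Trapping.} Fix $i$ and choose $p_i\in D_i$ with $K(p_i)\ne1$ by Lemma~\ref{lem:caps}. Let $C_i\subset\Sigma$ be the preimage under $\iota$ of the orbit of $\iota(p_i)$. Rotations preserve the curvature of $S$, so $K\ne1$ on $C_i$ and $C_i\subset D_1\cup D_2\cup D_3$. The set $C_i$ is connected and contains $p_i$, and the caps are closed and disjoint, so $C_i\subset D_i$. If $C_i$ is a point, it is $\iota^{-1}(q_1)$ or $\iota^{-1}(q_2)$. If $C_i$ is a circle, the connected set $\Sigma\setminus D_i$ lies in one component of $\Sigma\setminus C_i$, so the other component lies in $D_i$, and it contains $\iota^{-1}(q_1)$ or $\iota^{-1}(q_2)$. In both cases $D_i$ contains one of these two points. Three disjoint caps cannot each contain one of two points.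
\end{proof}

\section{Prescribing the isometry group}\label{sec:group}

Theorem~\ref{thm:group} contains Theorem~\ref{thm:main}, because a surface of revolution has infinitely many isometries. The argument above applies to every $u$ spread over three caps; to control all isometries we choose $u$ more carefully. The plan is to make the caps themselves visible in the metric. The closure of $\{K\ne1\}$ is preserved by every isometry, and for a bump function that is real-analytic inside each cap it is the whole union of the caps. Outside the caps the metric is round, so an isometry acts there as an element of $O(3)$ that permutes the caps. It then suffices to place the caps so that only the elements of $G$ do this.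

We use three standard facts.
\begin{enumerate}
\item[(a)] (Myers--Steenrod theorem.) A distance-preserving bijection of a connected Riemannian manifold is a smooth Riemannian isometry.
\item[(b)] Two local isometries from a connected Riemannian manifold to another that have the same value and the same differential at one point coincide.
\item[(c)] (Rigidity; Cohn-Vossen in the smooth case, Pogorelov in general.) Every isometry between two convex surfaces is the restriction of an isometry of $\mathbb{R}^3$.
\end{enumerate}

\begin{lemma}\label{lem:centers}
Let $G$ be as in Theorem~\ref{thm:group}. There are $c_1,\dots,c_4\in\Sigma$ such that the $4|G|$ points $\gamma c_j$ $(\gamma\in G,\ 1\le j\le4)$ are distinct and different from $n,s$, and such that every $A\in O(3)$ with $A(Gc_j)=Gc_j$ for $j=1,\dots,4$ belongs to $G$.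
\end{lemma}

\begin{proof}
For $A\in O(3)$ let $\operatorname{Fix}(A)=\{x\in\Sigma:Ax=x\}$. If $A\ne I$, this set lies in a proper linear subspace, hence in a great circle. Finitely many great circles and points do not cover $\Sigma$, and each choice below avoids only such a set. Let $X$ be the union of $\{n,s\}$ and the sets $\operatorname{Fix}(\gamma)$ with $\gamma\in G\setminus\{I\}$. A point outside $X$ has $|G|$ distinct images under $G$, and none of them is $n$ or $s$, since $G$ preserves $\{n,s\}$.

Choose $c_1\notin X$, then $c_2\notin X\cup Gc_1\cup\{\pm c_1\}$, then $c_3\notin X\cup Gc_1\cup Gc_2$ outside the plane spanned by $c_1,c_2$. The three orbits are distinct, hence disjoint, and $c_1,c_2,c_3$ is a basis of $\mathbb{R}^3$. Let $E\supset G$ be the group of all $A\in O(3)$ with $A(Gc_j)=Gc_j$ for $j=1,2,3$. An element of $E$ is determined by $Ac_1,Ac_2,Ac_3$, so $E$ is finite. It may be larger than $G$, and the fourth point removes the excess. For $A\in E\setminus G$ and $\gamma\in G$ we have $\gamma^{-1}A\ne I$. Choose $c_4$ outside $X\cup Gc_1\cup Gc_2\cup Gc_3$ and outside the finitely many sets $\operatorname{Fix}(\gamma^{-1}A)$. Then $Ac_4\notin Gc_4$ for every $A\in E\setminus G$.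
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:group}]
\emph{The metric.} Take $c_1,\dots,c_4$ from Lemma~\ref{lem:centers}. Choose distinct numbers $\rho_1,\dots,\rho_4\in(0,1)$ so small that the caps
\[
D_{j,\gamma}=\{x\in\Sigma:|x-\gamma c_j|\le\rho_j\}\qquad(\gamma\in G,\ 1\le j\le4)
\]
are pairwise disjoint and miss $n,s$. The distinct radii will prevent an isometry from mixing the four orbits. Let $Z$ be the union of the caps, and put
\[
u=\varepsilon\exp\Bigl(-\frac1{\rho_j^2-|x-\gamma c_j|^2}\Bigr)\ \text{ in the interior of }D_{j,\gamma},\qquad u=0\ \text{ elsewhere.}
\]
The function equal to $e^{-1/t}$ for $t>0$ and to $0$ for $t\le0$ is smooth, so $u$ is smooth. By Lemma~\ref{lem:small} we fix $\varepsilon>0$ so that $g=g_u$ has $K>0$. Let $\iota\colon(\Sigma,g)\to S$ be as in Proposition~\ref{prop:steinhaus}. By (a), the isometries of $S$ are the maps $\iota\psi\iota^{-1}$ with $\psi$ in the group $\operatorname{Iso}(g)$ of Riemannian isometries of $(\Sigma,g)$. We show that $\operatorname{Iso}(g)=G$.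

\emph{$G\subset\operatorname{Iso}(g)$.} An element $\beta\in G$ preserves $g_0$, and it maps $D_{j,\gamma}$ to $D_{j,\beta\gamma}$ with $|\beta x-\beta\gamma c_j|=|x-\gamma c_j|$, so it preserves $u$. It preserves the $x_3$-axis and hence the orthogonal plane, so it acts on $(x_1,x_2)$ by a matrix in $O(2)$. This multiplies $\omega$ by the determinant $\pm1$ and preserves $\omega^2$.

\emph{The curvature determines $Z$.} In the interior of a cap, $u$ is a real-analytic function of $(r,\theta)$; so is the positive function $f$, and so is $K-1$ by \eqref{eq:K}. By Lemma~\ref{lem:caps}, $K=1$ outside $Z$, hence also on the boundary circles of the caps, and each cap contains a point with $K\ne1$, which is then an interior point. A real-analytic function on a connected open set that vanishes on a nonempty open subset vanishes identically. So $\{K\ne1\}$ is dense in each cap, and $Z=\overline{\{K\ne1\}}$.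

\emph{The set $W=\Sigma\setminus Z$ is connected.} Let $x,y\in W$. Enlarge the caps slightly to concentric caps that are still pairwise disjoint and miss $x,y$, and join $x$ to $y$ by a great-circle arc of length at most $\pi$. A cap contains the shortest arc between any two of its points, so our arc meets each enlarged cap in a subarc, a point, or not at all. Replace each such subarc by an arc of the boundary circle of the enlarged cap. The result is a path from $x$ to $y$ in $W$.

\emph{$\operatorname{Iso}(g)\subset G$.} Let $\psi\in\operatorname{Iso}(g)$. It preserves $K$, so $\psi(Z)=Z$ and $\psi(W)=W$. On $W$ we have $g=g_0$. Fix $w\in W$, and let $A\in O(3)$ be the map that sends $w$ to $\psi(w)$ and acts on $T_w\Sigma$ as the linear isometry $d\psi_w$. Both $\psi|_W$ and $A|_W$ are local isometries from the connected manifold $(W,g_0)$ to $(\Sigma,g_0)$, so $\psi|_W=A|_W$ by (b). Then $A(W)=W$ and $A(Z)=Z$, so $A$ permutes the connected components of $Z$, which are the caps. The image $A(D_{j,\gamma})$ is the cap $\{|x-A\gamma c_j|\le\rho_j\}$, and a cap determines its center and radius. As the $\rho_j$ are distinct, $A\gamma c_j\in Gc_j$. Thus $A$ maps each finite set $Gc_j$ injectively into itself, so $A(Gc_j)=Gc_j$,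 and $A\in G$ by Lemma~\ref{lem:centers}. Now $\psi$ and $A$ both lie in $\operatorname{Iso}(g)$ and agree on the open set $W$, so $\psi=A$ by (b).

\emph{Euclidean symmetries.} A Euclidean symmetry of $S$ preserves lengths of curves on $S$, so it restricts to an isometry of $S$. Conversely, by (c) every isometry of $S$ is such a restriction.

\emph{The two special cases.} By Proposition~\ref{prop:steinhaus}, $F=\iota(-I)\iota^{-1}$, so $F$ is an isometry if and only if $-I\in G$. For $G=\{I\}$ the surface has no nontrivial isometry; a central symmetry would restrict to one, and $F$ is not an isometry. For $G=\{\pm I\}$ the isometries are the identity and $F$.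
\end{proof}

The hypothesis that $G$ preserves the axis is used to keep the orbits away from the poles and to make $\omega^2$ invariant; finiteness of $G$ is used to have finitely many caps and a finite group $E$.

\begin{remark}
For $G=\{\pm I\}$ the surface is centrally symmetric and $F$ is the central symmetry. Indeed, the Euclidean symmetry that restricts to $F$ fixes the centroid $o$ and is an involution, so it acts as an orthogonal involution about $o$. If it had the eigenvalue $1$, it would fix the points where the corresponding line through $o$ meets $S$; but $F$ has no fixed point.
\end{remark}

\section{The parallels cannot be shrunk}\label{sec:necessary}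

Proposition~\ref{prop:steinhaus} rests on the pointwise bound $f\ge\sin r$. We now show that an average of this bound along each meridian is necessary. On the cylinder a short middle circle gave a shortcut. Without rotational symmetry there is no such distinguished curve, and we argue infinitesimally: if nearby meridians stay too close together, geodesics from a point near a pole refocus before length $\pi$ and stop being shortest.

Recall that \emph{geodesic polar coordinates} $(\rho,\theta)$ at a point $x$ of a smooth surface assign to $\exp_x(\rho(\cos\theta\,e_1+\sin\theta\,e_2))$ the pair $(\rho,\theta)$, for an orthonormal basis $e_1,e_2$ of the tangent plane and small $\rho>0$. In them the metric is $d\rho^2+f^2d\theta^2$ with $f\to0$ and $f_\rho\to1$ as $\rho\to0$. Let $S$ be a smooth convex surface and $n,s\in S$. We say that $(r,\theta)\in(0,\pi)\times\mathbb{R}/2\pi\mathbb{Z}$ are \emph{geodesic polar coordinates about the two poles $n,s$} if they are smooth coordinates on $S\setminus\{n,s\}$ in which the metric is $dr^2+f(r,\theta)^2d\theta^2$ with $f>0$, if $(r,\theta)$ are geodesic polar coordinates at $n$ for small $r$, and if $(\pi-r,\theta)$ are geodesic polar coordinates at $s$ for small $\pi-r$. Thus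 $\theta$ measures the angle between meridians at both poles. The surfaces of Proposition~\ref{prop:steinhaus} have such coordinates, since they are round near the poles.

Such a surface is bipolar with constant $\pi$. Extend $r$ continuously by $r(n)=0$ and $r(s)=\pi$. On a curve from $n$ to $x\ne n$, take the last time $t_0$ with $r=0$ and the first later time $t_1$ with $r=r(x)$. Between them $0<r<r(x)$, the curve avoids the poles, and its speed is at least $|r'|$; so its length is at least $r(x)$. The meridian attains this bound, so $d(n,x)=r(x)$. The same argument for $\pi-r$ gives $d(x,s)=\pi-r(x)$.

\begin{theorem}\label{thm:necessary}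
Let $S$ be a smooth convex surface with metric $dr^2+f(r,\theta)^2d\theta^2$ in geodesic polar coordinates about two poles $r=0$ and $r=\pi$. If $S$ is a Steinhaus surface with constant antipodal distance, then for every $\theta$
\begin{equation}\label{eq:integral}
\int_0^\pi\Bigl(\frac1{\sin^2r}-\frac1{f(r,\theta)^2}\Bigr)dr\ge0 .
\end{equation}
In particular, if $f\le\sin r$ along some meridian, then $f=\sin r$ along it. If $f\le\sin r$ everywhere, then $S$ is congruent to the unit sphere.
\end{theorem}

We use Jacobi's theorem in its form for surfaces: if a unit-speed geodesic $\gamma\colon[\alpha,\beta]\to S$ is a shortest path, then the solution of $z''+K(\gamma(t))z=0$ with $z(\alpha)=0$, $z'(\alpha)=1$ has no zero in $(\alpha,\beta)$; that is, no interior point is conjugate to $\gamma(\alpha)$.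

\begin{proof}
\emph{The integrand is bounded.} Write $H_\theta(r)$ for the integrand in \eqref{eq:integral}. It is continuous on $(0,\pi)$. Along a meridian $K$ is smooth up to the poles, so the solution $f(\cdot,\theta)$ of $f_{rr}=-Kf$ is smooth on $[0,\pi]$, with $f=f_{rr}=0$ at both ends, $f_r=1$ at $r=0$ and $f_r=-1$ at $r=\pi$. If $\rho=\min(r,\pi-r)$, then $f=\rho+O(\rho^3)$ and $\sin r=\rho+O(\rho^3)$ as $\rho\to0$. Hence $H_\theta=(f^2-\sin^2r)/(f^2\sin^2r)=O(\rho^4)/\rho^4$ is bounded on $(0,\pi)$, for each $\theta$.

\emph{A shortest path through the pole.} Fix $\theta$ and $\delta\in(0,\pi)$, and let $p=(\delta,\theta)$ and $q=F_p$. By Theorem~\ref{thm:criterion} and its proof, $d(p,q)=\pi$, and \eqref{eq:through} gives $r(q)=\pi-\delta$. The meridian arc from $p$ to $s$ followed by the meridian arc from $s$ to $q$ has length $(\pi-\delta)+\delta=\pi$. It is a shortest path, hence a smooth geodesic, and it makes no angle at $s$. Since $\theta$ is the polar angle at $s$, the second arc lies on the meridian $\theta+\pi$. So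
\[
\gamma(t)=(t,\theta)\quad(\delta\le t<\pi),\qquad\gamma(\pi)=s,\qquad\gamma(t)=(2\pi-t,\theta+\pi)\quad(\pi<t\le\pi+\delta)
\]
is a unit-speed shortest geodesic. We write $K(t)$ for the smooth function $K(\gamma(t))$.

\emph{Two solutions of the Jacobi equation.} One solution is known, since $f$ measures the spread of the meridians. Put
\[
y(t)=f(t,\theta)\quad(t\le\pi),\qquad y(t)=-f(2\pi-t,\theta+\pi)\quad(t\ge\pi).
\]
By \eqref{eq:K}, $y''+Ky=0$ on each side of $\pi$, and from both sides $y(\pi)=0$ and $y'(\pi)=-1$. By uniqueness for the initial value problem at $\pi$, the function $y$ is a smooth solution on $[\delta,\pi+\delta]$. It is positive before $\pi$ and negative after $\pi$. The solution about which Jacobi's theorem speaks is $z$, with $z''+Kz=0$, $z(\delta)=0$, $z'(\delta)=1$: it is positive on $(\delta,\pi+\delta)$, so $z(\pi+\delta)\ge0$. The two are linked by the Wronskian $z'y-zy'$, which is constant. At $t=\delta$ it equals $c=f(\delta,\theta)>0$, and at $t=\pi$ it equals $z(\pi)$. Thus $z(\pi)=c$ and $(z/y)'=c/y^2$ for $t\ne\pi$.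

\emph{Removing the singularity.} We would like to integrate $(z/y)'=c/y^2$ over $[\delta,\pi+\delta]$, but both sides blow up at $\pi$. On the unit sphere $y=\sin t$, $z=\sin(t-\delta)$, $c=\sin\delta$, and $z/y=\cos\delta-c\cot t$. This suggests
\[
\zeta(t)=\frac{z(t)}{y(t)}+c\cot t\qquad(t\ne\pi),
\]
which is constant on the unit sphere. Note that $\pi$ is the only zero of $\sin t$ in $[\delta,\pi+\delta]$. With $\tau=t-\pi$ we have $y=-\tau+O(\tau^3)$, because $y''(\pi)=0$, and $z=c+z'(\pi)\tau+O(\tau^2)$. Hence $z/y=-c/\tau-z'(\pi)+O(\tau)$, while $c\cot t=c\cot\tau=c/\tau+O(\tau)$. So $\zeta$ extends continuously across $\pi$, with value $-z'(\pi)$. For $t\ne\pi$,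
\[
\zeta'=c\Bigl(\frac1{y^2}-\frac1{\sin^2t}\Bigr),
\]
which is $-cH_\theta(t)$ for $t<\pi$ and $-cH_{\theta+\pi}(2\pi-t)$ for $t>\pi$, and is bounded. Integrate over $[\delta,\pi)$ and $(\pi,\pi+\delta]$, add, and use $z(\delta)=0$ and $\cot(\pi+\delta)=\cot\delta$:
\[
-c\int_\delta^\pi H_\theta(r)\,dr-c\int_{\pi-\delta}^\pi H_{\theta+\pi}(r)\,dr=\zeta(\pi+\delta)-\zeta(\delta)=\frac{z(\pi+\delta)}{y(\pi+\delta)}\le0,
\]
because $y(\pi+\delta)<0\le z(\pi+\delta)$. Divide by $-c<0$ and let $\delta\to0$. As $H_\theta$ and $H_{\theta+\pi}$ are bounded, the first integral tends to $\int_0^\pi H_\theta\,dr$ and the second tends to $0$. This is \eqref{eq:integral}.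

\emph{Consequences.} If $f\le\sin r$ along the meridian $\theta$, then $H_\theta\le0$ is continuous with nonnegative integral, so $H_\theta=0$ and $f=\sin r$ along it. If $f\le\sin r$ everywhere, then $f=\sin r$ everywhere. The map $S\to\Sigma$ that sends poles to poles and preserves $(r,\theta)$ is a diffeomorphism, also at the poles, since there it matches geodesic polar coordinates with geodesic polar coordinates. It is a Riemannian isometry off the poles, hence everywhere by continuity. By rigidity, fact (c) of Section~\ref{sec:group}, $S$ is congruent to $\Sigma$.
\end{proof}

The assumption that $\theta$ is the polar angle at both poles enters twice: at $s$ it identifies the continuation of the meridian and gives $y'(\pi)=-1$, so that $c\cot t$ cancels the singularity of $z/y$; at $n$ it makes $H_\theta$ bounded near $r=0$, so that the limit $\delta\to0$ exists. Constancy of the antipodal distance is what forces a shortest path from $p$ to $F_p$ to pass through the pole.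

\begin{thebibliography}{9}

\bibitem{Alexandrov}
A. D. Alexandrov, \emph{Intrinsic Geometry of Convex Surfaces}.

\bibitem{Nirenberg}
Nirenberg, \emph{Comm. Pure Appl. Math.} 6 (1953).

\bibitem{Rouyer}
Jo\"el Rouyer, \emph{Steinhaus conditions for convex polyhedra}, arXiv:1506.02284 (2015).

\end{thebibliography}
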